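# Exit costs under logit choice as the noise vanishes

## 1. Two strategies, where everything can be integrated

A large population plays a game with two strategies. Let $t\in[0,1]$ be the share of agents that use strategy 2, so the state is $x=(x_1,x_2)=(1-t,t)$. The payoff matrix is $A$, with rows $A^1,A^2$, and $A^ix$ is the payoff of strategy $i$ at state $x$. We assume a coordination game: $A^1_1>A^2_1$ and $A^2_2>A^1_2$, so each strategy is the strict best reply to itself. The payoff advantage of strategy 1,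
$$\Delta(t)=A^1x-A^2x=(1-t)(A^1_1-A^2_1)-t(A^2_2-A^1_2),$$
is affine, positive at $t=0$ and negative at $t=1$. Hence $\Delta(t)=\alpha(y^*-t)$ with $\alpha>0$ and $y^*\in(0,1)$. Strategy 2 is a best response exactly on $Z=\{t\ge y^*\}$. For the identity matrix, $\Delta(t)=1-2t$, $\alpha=2$ and $y^*=\frac12$.

**The cost without noise.** Moving mass to a strategy costs, per unit of mass, the payoff by which that strategy falls short of the best one. So for $t<y^*$ moving mass to strategy 2 costs $\Delta(t)$ per unit and moving mass to strategy 1 is free. Let $V(x)$ be the least cost of a path from $x$ to $Z$. For $t=x_2\le y^*$,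
$$V(x)=\int_{t}^{y^*}\Delta(\tau)\,d\tau. \tag{1}$$
Indeed, moving straight from $t$ to $y^*$ costs the integral $G(t)$ on the right. Conversely, follow a Lipschitz path $\tau\mapsto\phi_2(\tau)$ from $t$ until it first reaches $y^*$. Then $\frac{d}{d\tau}G(\phi_2)=-\Delta(\phi_2)\dot\phi_2\ge-\Delta(\phi_2)[\dot\phi_2]_+$, so its cost is at least $G(t)-G(y^*)=G(t)$.

**The problem with noise.** With noise level $\eta>0$ the logit protocol uses the weights $\sigma_i=e^{A^ix/\eta}/(e^{A^1x/\eta}+e^{A^2x/\eta})$, so $\sigma_1/\sigma_2=e^{\Delta/\eta}$. Consider continuous functions $f$ on $[0,1]$, locally Lipschitz on $(0,1)$, zero on $Z$, with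
$$x_1\sigma_1+x_2\sigma_2+x_1\sigma_2\,e^{-f'(t)/\eta}+x_2\sigma_1\,e^{f'(t)/\eta}\le1\qquad\text{for a.e. }t\in(0,1). \tag{2}$$
Let $V^\eta$ be the largest such $f$. (Section 2 explains where (2) comes from.) The question of these notes is whether $V^\eta\to V$ uniformly as $\eta\to0$. Here we can answer it exactly.

**Proposition 1.** Let $n=2$ and $E(y)=-y\log y-(1-y)\log(1-y)$. Uniformly in $x_2\in[0,y^*]$,
$$V^\eta(x)=V(x)-\eta\,[E(y^*)-E(x_2)]+O(\eta^2).$$
In particular $V^\eta-V$ can have either sign at order $\eta$: at $x_2=0$ it is $-\eta E(y^*)+O(\eta^2)$, and if $y^*>\frac12$ it is positive at order $\eta$ at $x_2=\frac12$.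

**Proof.** *Solving the inequality.* Put $z=e^{-f'/\eta}$ and write the right side of (2) as $(x_1+x_2)(\sigma_1+\sigma_2)$. Then (2) becomes $x_1\sigma_2(z-1)+x_2\sigma_1(\frac1z-1)\le0$, that is,
$$(z-1)\Big(x_1\sigma_2-\frac{x_2\sigma_1}{z}\Big)\le0 .$$
So $z$ lies between $1$ and $\frac{x_2\sigma_1}{x_1\sigma_2}$. Taking $\eta\log$, we see that $-f'(t)$ lies between $0$ and
$$\Delta(t)+\eta g(t),\qquad g(t)=\log\frac t{1-t}. \tag{3}$$

*The largest solution.* Every admissible $f$ has $-f'\le[\Delta+\eta g]^+$ a.e. on $(0,y^*)$ and $f(y^*)=0$, so $f(t)\le\int_t^{y^*}[\Delta+\eta g]^+$ for $0<t\le y^*$, and for $t=0$ by continuity. The function with equality, extended by $0$ to $Z$, is admissible: at each point minus its slope is $0$ or $\Delta+\eta g$, and both are allowed. It is Lipschitz because $g$ is bounded above on $(0,y^*)$. Therefore, for $x_2\le y^*$,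
$$V^\eta(x)=\int_{x_2}^{y^*}[\Delta+\eta g]^+\,dt .$$

*Expansion.* Since $[a]^+=a+[a]^-$, and $-E$ is an antiderivative of $g$,
$$V^\eta(x)-V(x)=-\eta\,[E(y^*)-E(x_2)]+\int_{x_2}^{y^*}[\Delta+\eta g]^-\,dt .$$
As $\Delta\ge0$ on $[0,y^*]$, the last integral is between $0$ and $\int_0^{y^*}\eta|g|\,1_{\{\Delta\le\eta|g|\}}dt$. On $[y^*/2,y^*]$ we have $|g|\le G_0$ for a constant $G_0$. The indicator forces $y^*-t\le\eta G_0/\alpha$, so this part is at most $\eta^2G_0^2/\alpha$. On $(0,y^*/2)$ we have $\Delta\ge\alpha y^*/2$, so the indicator forces $|g|\ge\alpha y^*/(2\eta)$. As $g$ is bounded above there, for small $\eta$ this means $g\le-\alpha y^*/(2\eta)$, hence $t\le\tau:=e^{-\alpha y^*/(2\eta)}$. There $|g|\le\log\frac1t$, so this part is at most $\eta\,\tau(1+\log\frac1\tau)$, which is $O(e^{-c/\eta})$ for some $c>0$. So the integral is $O(\eta^2)$ uniformly in $x_2$.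

*Signs.* $E(0)=0<E(y^*)$ gives the claim at $x_2=0$. If $y^*>\frac12$ then $E(\frac12)>E(y^*)$, which gives the claim at $x_2=\frac12$. $\square$

For the identity matrix this reads $V^\eta(e_1)=\frac14-\eta\log2+O(\eta^2)$.

Formula (3) already shows what is delicate. Without noise, $-f'$ may range over $[0,\Delta]$. With noise, the interval ends at $\Delta+\eta g$, and $g(t)\to-\infty$ as $t\to0$. So $V$ itself is not admissible for the noisy problem: for $0<t<\min(\frac12,y^*)$ its slope has $-V'=\Delta>\max(0,\Delta+\eta g)$. For $\frac12<t<y^*$, on the other hand, the noisy problem allows steeper functions than $V$. For $n=2$ this does not matter, because $g$ is integrable and the gradient is one number. What changes when there are $n$ strategies?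

## 2. The target problem and its noisy version on the simplex

**State space.** Let $n\ge2$, $X=\{x\in\mathbb R^n:x_i\ge0,\ \sum_ix_i=1\}$ with vertices $e_1,\dots,e_n$, barycenter $\bar e=(\frac1n,\dots,\frac1n)$ and relative interior $X^\circ$, and $Y=\{z\in\mathbb R^n:\sum_iz_i=0\}$. Topology and derivatives are relative to $X$, so $Df(x)$ is an element of $Y$. The tangent cone at $x$ is $TX(x)=\{t(y-x):y\in X,\ t\ge0\}=\{v\in Y:v_i\ge0\text{ whenever }x_i=0\}$; it is closed. At $e_1$, for instance, $v$ is tangent if and only if $v_2,\dots,v_n\ge0$.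

We measure displacement by the mass moved. With $v^\pm=[\pm v]_+$ taken coordinatewise, put $|v|=\sum_iv_i^+=\frac12\sum_i|v_i|$ for $v\in Y$. Then $|x-y|\le1$ on $X$ and $|e_1-x|=1-x_1$. Every $v\ne0$ in $Y$ is a mixture of transfers of mass from $i$ to $j$:
$$v=\sum_{i,j}\frac{v_i^-v_j^+}{|v|}(e_j-e_i), \tag{4}$$
because $\sum_iv_i^-=\sum_jv_j^+=|v|$. For $f$ differentiable at $x\in X^\circ$ put
$$\partial_{ij}f(x)=Df(x)\cdot(e_i-e_j)=-Df(x)\cdot(e_j-e_i).$$
This is the rate at which $f$ *drops* when mass goes from $i$ to $j$. Clearly $\partial_{ji}f=-\partial_{ij}f$ and $\partial_{ij}f=\partial_{i1}f+\partial_{1j}f$.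

**Game.** $A\in\mathbb R^{n\times n}$ is a coordination game: $A^i_i>A^j_i$ for all $i\ne j$, where $A^i$ is the $i$-th row and $A^i_j$ its $j$-th entry. The best-response regions are $\mathcal B^i=\{x\in X:A^ix\ge A^jx\text{ for all }j\}$. The unlikelihood of strategy $j$ is
$$\Upsilon_j(x)=\max_iA^ix-A^jx\ \ge0,\qquad\{\Upsilon_j=0\}=\mathcal B^j .$$
(As a function of the payoff vector $\pi=Ax$ it is $\max_i\pi_i-\pi_j=-\lim_{\eta\to0}\eta\log\sigma_j^\eta(\pi)$, with $\sigma^\eta$ as below.)

**Target problem.** Let $Z=\overline{X\setminus\mathcal B^1}$. Then $Z=\mathcal B^2\cup\dots\cup\mathcal B^n$. The inclusion $\subset$ holds because the right side is closed and contains every point at which 1 is not a best response. For $\supset$, let $x\in\mathcal B^j$, $j\ge2$. If $x\in\mathcal B^1$ too, then $A^jx=A^1x$, and on $x+t(e_j-x)$, $t\in(0,1]$, we have $A^j-A^1=t(A^j_j-A^1_j)>0$. So $x$ is a limit of points outside $\mathcal B^1$. Put $D=X\setminus Z$.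

The running cost is $L(x,v)=\sum_j\Upsilon_j(x)[v_j]_+$ for $v\in TX(x)$ and $+\infty$ otherwise. A Lipschitz path in $X$ has $\dot\phi(t)\in TX(\phi(t))$ for a.e. $t$, as difference quotients lie in this closed cone. So every path has cost $c(\phi)=\int_0^T\sum_j\Upsilon_j(\phi)[\dot\phi_j]_+\,dt$, and
$$V(x)=\inf\{c(\phi):\phi:[0,T]\to X\text{ Lipschitz},\ T\ge0,\ \phi(0)=x,\ \phi(T)\in Z\}.$$
It is known that $V$ is the maximal Lipschitz solution of $H(x,-DV)\le0$ a.e. in $X^\circ$ with $V=0$ on $Z$, where $H(x,u)=\max_{i,j}(u_j-\Upsilon_j(x)-u_i)\vee0$. The proofs below work directly with the infimum.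

**Noisy problem.** Let $\sigma_j=\sigma^\eta_j(x)=e^{A^jx/\eta}/\sum_ke^{A^kx/\eta}$ and
$$H^\eta(x,u)=\eta\log\Big(\sum_{i,j}x_i\sigma_j\,e^{(u_j-u_i)/\eta}\Big),$$
the Hamiltonian of the large population limit under the logit protocol with noise level $\eta$. We have $H^\eta(x,0)=0$, since the weights $x_i\sigma_j$ sum to 1, and $u\mapsto H^\eta(x,u)$ is convex. With $u=-Df$ we get $u_j-u_i=\partial_{ij}f$, and the double sum factors:
$$H^\eta(x,-Df)\le0\iff\sum_{i,j}x_i\sigma_je^{\partial_{ij}f/\eta}\le1\iff\Big(\sum_ix_ie^{\partial_{i1}f/\eta}\Big)\Big(\sum_j\sigma_je^{\partial_{1j}f/\eta}\Big)\le1. \tag{5}$$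
For $n=2$ this is (2). It is known that $H^\eta\to H$ locally uniformly on $X^\circ\times Y$ but not locally uniformly on $X\times Y$.

**Meaning of $V^\eta$.** Let $\mathcal F_\eta$ be the set of $f\in C(X)$ that are locally Lipschitz on $X^\circ$, satisfy $H^\eta(x,-Df)\le0$ a.e. in $X^\circ$, and vanish on $Z$. Let $\mathcal F^L_\eta$ be its members that are Lipschitz on $X$. The "maximal locally Lipschitz solution" is the largest element of $\mathcal F_\eta$ or of $\mathcal F_\eta^L$, according to whether "locally" refers to $X^\circ$ or to the compact set $X$. We avoid the choice: everything below holds for $V^\eta=\sup_{f\in\mathcal G}f$ with any $\mathcal F^L_\eta\subset\mathcal G\subset\mathcal F_\eta$. The reason is that our upper bounds hold for every $f\in\mathcal F_\eta$ and our lower bounds come from members of $\mathcal F_\eta^L$. (Proposition 8 shows that $\mathcal F_\eta$ has a largest element.)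

The following question is posed by Hung V. Tran in "Selection problems in Large Deviations in Games under the logit choice protocol", arXiv:2008.01713 (2020): does $V^\eta\to V$ uniformly on $X$? The answer is yes.

**Theorem 2.** For every $n\ge2$ and every coordination game $A$, $V^\eta\to V$ uniformly on $X$ as $\eta\to0$.

The proof uses only three properties.

* (P1) $\Upsilon_j\ge0$ is continuous on $X$; $Z\ne\emptyset$ is compact.
* (P2) On $D=X\setminus Z$: $\Upsilon_1=0$, and $\Upsilon_j>0$ for all $j\ge2$.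
* (P3) $\sigma_j>0$, $\sum_j\sigma_j=1$, and $e^{-(\Upsilon_j+\varepsilon_\eta)/\eta}\le\sigma_j\le e^{-(\Upsilon_j-\varepsilon_\eta)/\eta}$ on $X$, with constants $\varepsilon_\eta\to0$ (necessarily $\varepsilon_\eta\ge0$).

In our setting (P1) is clear. Off $Z$ no $j\ge2$ is a best response, so 1 is the only one, which is (P2). Finally $\sigma_j=e^{-\Upsilon_j/\eta}/\sum_ke^{-\Upsilon_k/\eta}$ with denominator in $[1,n]$, so (P3) holds with $\varepsilon_\eta=\eta\log n$, and in fact $\sigma_j\le e^{-\Upsilon_j/\eta}$.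

**Theorem 3.** Let $\Upsilon_j$, $Z$ and $\sigma_j^\eta$ (continuous on $X$) satisfy (P1)–(P3), and define $V$, $H^\eta$, $V^\eta$ from them by the formulas above. Then $V^\eta\to V$ uniformly on $X$. In particular this holds for the logit protocol, any matrix $A$ (or any continuous payoff map $F:X\to\mathbb R^n$ in place of $Ax$), and any nonempty compact target $Z\supset\{x:\text{some }j\ge2\text{ is a best response at }x\}$.

The second sentence follows from the first: off such a $Z$ strategy 1 is the unique best response, and the computation for (P3) did not use the form of the payoffs.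

**Theorem 4.** For every coordination game $A$ there are $C,\eta_0>0$ such that for $0<\eta\le\eta_0$
$$V-C\eta\ \le\ V^\eta\ \le\ V+C\eta\log(1/\eta)\qquad\text{on }X .$$

By Proposition 1 at $e_1$, the lower bound has the optimal order. Whether the logarithm in the upper bound can be removed for $n\ge3$ is not decided here.

**A three-strategy example.** Take rows $A^1=(0,0,0)$, $A^2=(-1,1,-1)$, $A^3=(-1,-1,1)$. This is a coordination game: the diagonal entries $0,1,1$ are the strict maxima of their columns. Since $A^1x-A^jx=1-2x_j$ for $j=2,3$, we get $D=\{x_2<\frac12,\ x_3<\frac12\}$, and on $D$ we have $\Upsilon_1=0$, $\Upsilon_j=1-2x_j$. We claim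
$$V(x)=\big(\tfrac12-\max(x_2,x_3)\big)^2\qquad(x\in D).$$
A path from $x$ first reaches $Z$ with some $\phi_j=\frac12$, $j\in\{2,3\}$. Until then it has paid at least $\int(1-2\phi_j)\dot\phi_j\,dt=\int_{x_j}^{1/2}(1-2\tau)\,d\tau=(\frac12-x_j)^2$. Conversely, if $j$ attains the maximum, the segment from $x$ toward $e_j$ raises only coordinate $j$, and the other coordinates decrease, so it reaches $x_j=\frac12$ at exactly this cost.

In this example $V$ has a kink along $x_2=x_3$, and from $e_1$ the optimal paths found here run inside an edge of $X$, hence entirely in the boundary. The system (5) couples two slopes and can no longer be integrated. So we need a comparison argument: an upper bound on every $f\in\mathcal F_\eta$, and a good member of $\mathcal F_\eta^L$ below $V$.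

## 3. Why $V$, scaled down or not, is not admissible for the noisy problem

For the lower bound the sensible first move is to insert $V$ itself into (5), since $H(x,-DV)\le0$ and $H^\eta\to H$. Try this in the three-strategy example at a point of $D$ with $0<x_2<x_3$. There $\partial_{12}V=0$ and $\partial_{13}V=1-2x_3=\Upsilon_3$. As $\sigma_3e^{\Upsilon_3/\eta}=\sigma_1$, the product in (5) is
$$\big(1-x_3(1-e^{-\Upsilon_3/\eta})\big)\big(1+\sigma_1-\sigma_3\big)\ \longrightarrow\ 2(1-x_3)\ >\ 1\qquad(\eta\to0),$$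
because $x_3<\frac12$. So $V$ violates the noisy inequality at every such point once $\eta$ is small. Convergence $H^\eta\to H$ says that $H^\eta(x,-DV)$ is small, but not that it is $\le0$. There is no strictness to use, because $H\ge0$ always, by the "$\vee\,0$".

The usual remedy is to scale: try $(1-\lambda)V$. At the same points put $p=(1-\lambda)\Upsilon_3$. The product is now
$$\big(1-x_3(1-e^{-p/\eta})\big)\big(1+\sigma_3(e^{p/\eta}-1)\big).$$
The second factor exceeds 1 only slightly, but for fixed $\eta$ and $\lambda$, as $x\to e_1$ with $0<x_2<x_3$, the first factor tends to 1 and the second to a number larger than 1. So $(1-\lambda)V$ fails near $e_1$.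

Look at the general structure of (5) in $D$. With $p_j=\partial_{1j}f$ for $j\ge2$,
$$\Big(x_1+\sum_{i\ge2}x_ie^{-p_i/\eta}\Big)\Big(\sigma_1+\sum_{j\ge2}\sigma_je^{p_j/\eta}\Big)\le1 . \tag{6}$$
If $p_j$ stays below $\Upsilon_j$ by a margin, the second factor is $1+{}$exponentially small. To pay for that excess, the first factor must be below 1 by more. It is below 1 by $\sum_{i\ge2}x_i(1-e^{-p_i/\eta})$, and for $(1-\lambda)V$ we only know $p_i\ge0$. So two things are missing: a uniform positive lower bound on *all* the $p_i$, and a lower bound on $1-x_1=\sum_{i\ge2}x_i$. The first will come from adding a small multiple of $x_1$, since $\partial_{1j}x_1=1$ for every $j\ge2$. The second will come from cutting the function off by a constant near $e_1$. This is possible because $V$ turns out to be largest at $e_1$.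

For the upper bound the first move is to integrate the slope bound for $f$ along a nearly optimal path. This stops at the boundary. The terms of (5) only give $\partial_{ij}f\lesssim\Upsilon_j+\eta\log(1/x_i)$, which is infinite on faces, where optimal paths may run. Also, $f$ is differentiable only almost everywhere, and a path is a null set. We will push the path into the interior by an amount $s$ and let $\eta\to0$ before $s\to0$.

## 4. Three facts about the value function

In Sections 4–7 only (P1)–(P3) are used. Let $K_0=\max_{j,x}\Upsilon_j(x)$.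

**Lemma 5.** (a) $0\le V\le K_0$ and $V(x)\le V(y)+K_0|x-y|$. (b) At every differentiability point $x\in X^\circ$ of $V$, $\partial_{ij}V(x)\le\Upsilon_j(x)$ for all $i,j$. (c) $V(x)\le V(e_1)$ for all $x\in X$.

**Proof.** (a) The segment from $x$ to $y$ costs at most $K_0\sum_j[y_j-x_j]_+=K_0|x-y|\le K_0$. Taking $y\in Z$ bounds $V$. Following the segment and then a nearly optimal path from $y$ gives the inequality.

(b) For small $t>0$ the path $r\mapsto x+r(e_j-e_i)$, $0\le r\le t$, stays in $X$. For $i\ne j$ only coordinate $j$ increases along it, so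
$$V(x)\le V(x+t(e_j-e_i))+\int_0^t\Upsilon_j(x+r(e_j-e_i))\,dr .$$
Divide by $t$ and let $t\downarrow0$. For $i=j$ the claim is $0\le\Upsilon_j$.

(c) If $x\in Z$ then $V(x)=0$. If $x\in D$, follow the segment from $x$ to $e_1$. Only coordinate 1 increases, and $\Upsilon_1=0$ on $D$, so nothing is paid while in $D$. If the segment meets $Z$, then $V(x)=0$. Otherwise we reach $e_1$ for free, so $V(x)\le V(e_1)$. $\square$

## 5. Slope bounds, and paths pushed into the interior

**Lemma 6.** Let $f\in\mathcal F_\eta$. For a.e. $x\in X^\circ$ and all $i,j$,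
$$\partial_{ij}f\le\Upsilon_j+\varepsilon_\eta+\eta\log(1/x_i). \tag{7}$$
For $0<r<\frac1n$ put $X_r=\{x\in X:x_i\ge r\ \forall i\}$ and $C_r=K_0+\varepsilon_\eta+\eta\log(1/r)$. Then $|f(x)-f(y)|\le C_r|x-y|$ on $X_r$. For $x\in X$ and $s\in(0,1)$ put $x^s=(1-s)x+s\bar e$. Then
$$|f(x)-f(x^s)|\le\omega_\eta(s):=s\Big[K_0+\varepsilon_\eta+\eta\log\frac ns+2\eta\log2\Big]. \tag{8}$$

**Proof.** *The slope bound.* Each term of the double sum in (5) is at most 1. So $\partial_{ij}f\le\eta\log(1/x_i)-\eta\log\sigma_j$, and the lower bound in (P3) gives (7).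

*The Lipschitz bound inside.* On $X_r$, (7) gives $\partial_{ij}f\le C_r$ for all $i,j$. Since $\partial_{ji}f=-\partial_{ij}f$, this means $|\partial_{ij}f|\le C_r$ a.e. By (4), $|Df\cdot v|\le\sum_{i,j}\frac{v_i^-v_j^+}{|v|}C_r=C_r|v|$ a.e. on $X_r$. To integrate this, let $x,y$ be in the relative interior of the convex set $X_r$. For small $z\in Y$ the shifted segment $x+z+\tau(y-x)$, $0\le\tau\le1$, lies in $X_r$. By Fubini, for a.e. such $z$ it meets the exceptional null set only for a null set of $\tau$. Along it $f$ is Lipschitz, so $|f(x+z)-f(y+z)|\le C_r|x-y|$. Let $z\to0$ along good $z$. Points of the relative boundary of $X_r$ follow by continuity.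

*The bound up to the boundary.* For $s\in(0,1)$ all coordinates of $x^s$ are at least $s/n$, and $|x^s-x^t|=|s-t|\,|\bar e-x|\le|s-t|$. Compare the consecutive points $x^{s2^{-k}}$ and $x^{s2^{-k-1}}$. Both lie in $X_r$ with $r=s2^{-k-1}/n$, at distance at most $s2^{-k-1}$. As $x^{s2^{-k}}\to x$ and $f$ is continuous at $x$,
$$|f(x)-f(x^s)|\le\sum_{k\ge0}s2^{-k-1}\Big[K_0+\varepsilon_\eta+\eta\log\frac{n2^{k+1}}s\Big].$$
Since $\sum_{k\ge0}2^{-k-1}=1$ and $\sum_{k\ge0}(k+1)2^{-k-1}=2$, the right side is $\omega_\eta(s)$. $\square$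

The point of (8) is that the logarithmic blow-up of the slopes at the boundary is integrable, as $g$ was in Section 1.

For a Lipschitz path $\phi:[0,T]\to X$ let $m(\phi)=\int_0^T|\dot\phi|\,dt$ be the total mass moved, and $\phi^s=(1-s)\phi+s\bar e$.

**Lemma 7.** For $f\in\mathcal F_\eta$, a Lipschitz path $\phi:[0,T]\to X$ and $s\in(0,1)$,
$$f(\phi^s(0))-f(\phi^s(T))\le\int_0^T\sum_j\Upsilon_j(\phi^s)[\dot\phi_j]_+\,dt+\Big(\varepsilon_\eta+\eta\log\frac ns\Big)m(\phi). \tag{9}$$

**Proof.** *Avoiding the null set.* Let $N$ be a Borel null set in $X^\circ$ off which $f$ is differentiable and (7) holds. Let $0<\zeta<s/n$. For $z\in Y$ with $\max_i|z_i|\le\zeta$ the path $\phi^s+z$ lies in $X_{s/n-\zeta}$. For each fixed $t$ the set of $z$ with $\phi^s(t)+z\in N$ is a translate of $N$, hence null. By Fubini, for a.e. $z$ we have $\phi^s(t)+z\notin N$ for a.e. $t$. Call such $z$ good.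

*Integrating.* For good $z$ the function $t\mapsto f(\phi^s(t)+z)$ is Lipschitz, and at a.e. $t$ its derivative is $Df(\phi^s+z)\cdot(1-s)\dot\phi$. Where $\dot\phi\ne0$, (4) with $v=\dot\phi$ and (7) bound minus this derivative by
$$(1-s)\sum_{i,j}\frac{v_i^-v_j^+}{|v|}\partial_{ij}f\le(1-s)\Big\{\sum_j\Upsilon_j(\phi^s+z)[\dot\phi_j]_++\Big(\varepsilon_\eta+\eta\log\frac1{s/n-\zeta}\Big)|\dot\phi|\Big\}.$$
Where $\dot\phi=0$ both sides vanish. The braces are $\ge0$, so we may drop the factor $1-s$. Integrate over $[0,T]$, choose good $z$ with $\zeta\to0$, and use continuity of $f$ and uniform continuity of the $\Upsilon_j$. $\square$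

**Proposition 8.** $\mathcal F_\eta$ has a largest element.

**Proof.** The class contains $0$. For $f\in\mathcal F_\eta$ and $s\in(0,1)$, Lemma 6 gives $|f(x)-f(y)|\le2\omega_\eta(s)+C_{s/n}|x-y|$. As $\omega_\eta(s)\to0$ when $s\to0$, the class is equicontinuous on $X$. Since $f=0$ on $Z\neq\emptyset$, it is uniformly bounded. So $w=\sup\mathcal F_\eta$ is continuous. At each point of a countable dense set choose countably many members whose values approach $w$ there. This gives a sequence $(f_k)$ in $\mathcal F_\eta$ whose supremum is continuous by equicontinuity and equals $w$ on a dense set, hence everywhere. The functions $g_m=\max(f_1,\dots,f_m)$ increase to $w$, uniformly by Dini's theorem.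

Each $g_m$ is in $\mathcal F_\eta$. At a point where $g_m$ and all $f_k$, $k\le m$, are differentiable, $g_m=f_k$ for some $k$. There $g_m-f_k\ge0$ has a minimum, so $Dg_m=Df_k$.

On each $X_r$ the $g_m$ are equi-Lipschitz and converge uniformly, so $w$ is Lipschitz there and $Dg_m\rightharpoonup Dw$ weakly in $L^2(X_r)$. By Mazur's lemma, convex combinations of the $Dg_m$ converge to $Dw$ strongly, and a.e. along a subsequence. By convexity of $u\mapsto H^\eta(x,u)$ these combinations satisfy $H^\eta(x,-\,\cdot\,)\le0$ a.e., and by continuity so does $Dw$. Hence $w\in\mathcal F_\eta$. $\square$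

## 6. The upper bound $\limsup_{\eta\to0}\sup_X(V^\eta-V)\le0$

**Setting up finitely many paths.** The mass moved by a nearly optimal path is not controlled uniformly in the starting point, so we use finitely many paths. Let $\kappa(s)$ be a common modulus of continuity of the $\Upsilon_j$ with respect to $|\cdot|$. Fix $\varepsilon>0$, a finite $\varepsilon$-net $\{x_1,\dots,x_N\}$ of $X$ (here $x_m$ is a point of $X$, not a coordinate), and paths $\phi_m$ from $x_m$ to $Z$ with $c(\phi_m)\le V(x_m)+\varepsilon$. Put $M=\max_mm(\phi_m)$. This number does not depend on $\eta$ or $s$.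

**The bound on the net.** Let $f\in\mathcal F_\eta$ and $s\in(0,1)$. Since $|\phi_m^s-\phi_m|\le s$, the integral in (9) for $\phi_m$ is at most $c(\phi_m)+\kappa(s)M$. At the endpoint $f=0$. Using (8) at both ends and (9) in between,
$$f(x_m)\le V(x_m)+\varepsilon+\kappa(s)M+\Big(\varepsilon_\eta+\eta\log\frac ns\Big)M+2\omega_\eta(s).$$

**From the net to all points.** For $x\in X$ choose $m$ with $|x-x_m|\le\varepsilon$. By (8) and the Lipschitz bound on $X_{s/n}$, applied to the pushed points $x^s$ and $x_m^s$, $f(x)\le f(x_m)+2\omega_\eta(s)+C_{s/n}\varepsilon$. Also $V(x_m)\le V(x)+K_0\varepsilon$. Recalling $C_{s/n}=K_0+\varepsilon_\eta+\eta\log\frac ns$,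
$$f(x)-V(x)\le\varepsilon\Big(1+2K_0+\varepsilon_\eta+\eta\log\frac ns\Big)+\kappa(s)M+\Big(\varepsilon_\eta+\eta\log\frac ns\Big)M+4\omega_\eta(s),$$
uniformly in $x\in X$ and $f\in\mathcal F_\eta$. Let $\eta\to0$; the right side becomes $\varepsilon(1+2K_0)+\kappa(s)M+4sK_0$. Let $s\to0$, then $\varepsilon\to0$. Therefore
$$\limsup_{\eta\to0}\ \sup_X(V^\eta-V)\le0. \tag{10}$$

## 7. The lower bound: a tilt toward $e_1$ and a cut below the vertex

**Construction.** We build an admissible function close to $V$ that has all the $p_j$ in (6) bounded away from both $0$ and $\Upsilon_j$. Fix $\varepsilon>0$. The compact set $\{V\ge\varepsilon/2\}$ is disjoint from $Z$, so by (P1) and (P2) there is $\kappa\in(0,1]$ with $\Upsilon_j\ge2\kappa$ on it for all $j\ge2$. Choose $\lambda\in(0,1)$ with $\lambda(\max V+\kappa)\le\varepsilon/4$ and set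
$$W(x)=(1-\lambda)V(x)+\lambda\kappa x_1,\qquad m=(W(e_1)-2\varepsilon)^+,\qquad U=\min\{(W-\varepsilon)^+,m\}.$$
Then $|W-V|=\lambda|\kappa x_1-V|\le\varepsilon/4$. By Lemma 5(c), $W\le W(e_1)$. The function $U$ is Lipschitz, and on $Z$ we have $W\le\varepsilon/4$, so $U=0$ there.

**Claim.** For all small $\eta$, $H^\eta(x,-DU)\le0$ a.e. in $X^\circ$.

**Where $DU$ can be nonzero.** Recall that a Lipschitz function has zero gradient at a.e. point of each of its level sets. If $m=0$ then $U\equiv0$. If $m>0$: where $W<\varepsilon$ or $W>\varepsilon+m$, $U$ is locally constant. At a.e. point of $\{W=\varepsilon\}\cup\{W=\varepsilon+m\}$ we have $DW=0$, and $|U(y)-U(x)|\le|W(y)-W(x)|$, so $DU=0$. In all these cases $H^\eta(x,-DU)=H^\eta(x,0)=0$. What remains are points with $\varepsilon<W(x)<\varepsilon+m$ and $DU=DW$.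

**Distance from the vertex.** At such a point $m>0$, so $W(x)<W(e_1)-\varepsilon$. By Lemma 5(a), $W(e_1)-W(x)\le(K_0+\kappa)(1-x_1)$. Hence
$$1-x_1\ge r:=\frac{\varepsilon}{K_0+\kappa}.$$

**The slopes.** There also $V(x)\ge W(x)-\varepsilon/4>\varepsilon/2$. So $x\in D$, $\Upsilon_1(x)=0$, and $\Upsilon_j(x)\ge2\kappa$ for $j\ge2$. Lemma 5(b) gives $\partial_{1j}V\le\Upsilon_j$, and $\partial_{j1}V\le\Upsilon_1=0$, i.e. $\partial_{1j}V\ge0$. Put $p_j=\partial_{1j}W=(1-\lambda)\partial_{1j}V+\lambda\kappa$ and $\delta=\lambda\kappa$. For $j\ge2$,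
$$\delta\le p_j\le(1-\lambda)\Upsilon_j+\lambda\kappa=\Upsilon_j-\lambda(\Upsilon_j-\kappa)\le\Upsilon_j-\delta. \tag{11}$$

**The product.** Insert (11) into (6), with $\sigma_j\le e^{-(\Upsilon_j-\varepsilon_\eta)/\eta}$ and $\eta$ so small that $\varepsilon_\eta\le\delta/2$. The first factor is at most $x_1+(1-x_1)e^{-\delta/\eta}\le1-r(1-e^{-\delta/\eta})$. The second is at most $1+(n-1)e^{-(\delta-\varepsilon_\eta)/\eta}\le1+(n-1)e^{-\delta/(2\eta)}$. So the product is at most
$$\exp\big\{-r(1-e^{-\delta/\eta})+(n-1)e^{-\delta/(2\eta)}\big\}\le1$$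
for all small $\eta$, since $r$ and $\delta$ do not depend on $\eta$. This proves the claim.

**Conclusion.** Hence $U\in\mathcal F_\eta^L$ and $V^\eta\ge U$ for all small $\eta$. Both $(W-\varepsilon)^+$ and $m$ are at least $W-2\varepsilon$ (for $m$ because $W\le W(e_1)$), so $U\ge W-2\varepsilon\ge V-\frac94\varepsilon$. Thus $\liminf_{\eta\to0}\inf_X(V^\eta-V)\ge-\frac94\varepsilon$ for every $\varepsilon>0$. With (10) this proves Theorem 3, and Theorem 2 is its special case. $\blacksquare$

## 8. Exit at small cost, and a bound on the mass moved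

We turn to Theorem 4. From now on $A$ is a coordination game, the protocol is logit, and $Z=\mathcal B^2\cup\dots\cup\mathcal B^n$. The constant $M$ in Section 6 depended on $\varepsilon$ in an unknown way. For a rate we need near-optimal paths whose mass is bounded by a constant.

Let $\Delta_j(x)=A^1x-A^jx$ and $d=\min_{j\ge2}\Delta_j$, a concave function. Some $j\ge2$ is a best response at $x$ if and only if some $\Delta_j(x)\le0$, so $Z=\{d\le0\}$, and on $D=\{d>0\}$ we have $\Upsilon_1=0$, $\Upsilon_j=\Delta_j\ge d$ for $j\ge2$. Put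
$$a=\min_{j\ge2}(A^j_j-A^1_j)>0,\qquad\rho_0=\max_Xd\ge d(e_1)>0 ,$$
and for a path $S=\sum_{j\ge2}[\dot\phi_j]_+$. The letter $C$ denotes constants that depend only on $A$ and $n$. In the three-strategy example, $d=1-2\max(x_2,x_3)$, $a=1$ and $V=d^2/4$ on $D$.

**Lemma 9.** If $d(x)\ge0$ then $V(x)\le d(x)^2/a$. If $d(x)>0$, a segment from $x$ to $Z$ with at most this cost moves mass at most $1$.

**Proof.** If $d(x)=0$ then $x\in Z$ and $V(x)=0$. Let $d(x)=\rho>0$ be attained by $j$, and follow $\phi(t)=x+t(e_j-x)$. As $\Delta_j$ is affine and $\Delta_j(e_j)\le-a$, $\Delta_j(\phi(t))\le(1-t)\rho-ta$. So $Z$ is reached at a time $t_0\le\rho/(\rho+a)$, which is less than $1$ and at most $\rho/a$. Before $t_0$ the path is in $D$, and only coordinate $j$ increases, at rate $1-x_j\le1$ and unit cost $\Delta_j\le\rho$. The cost is at most $\rho\cdot\rho/a$, and the mass moved at most $t_0\le1$. $\square$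

**A modified problem.** For the lower bound we will need a value function with reduced costs and an enlarged target, so we treat it at once. Let $0<b<\rho_0$, and let $\beta:X\to[0,\infty)$ be continuous with $\beta\le d/2$ on $\{d\ge b\}$. Put
$$\psi_1=\Upsilon_1,\quad\psi_j=(\Upsilon_j-\beta)^+\ (j\ge2),\quad c_\beta(\phi)=\int\sum_j\psi_j(\phi)[\dot\phi_j]_+\,dt,\quad Z_b=\{d\le b\}\supset Z ,$$
and let $W$ be the value function with cost $c_\beta$ and target $Z_b$. Since the $\psi_j$ are continuous and $0\le\psi_j\le\Upsilon_j\le K_0$, the proofs of Lemma 5(a) and (b) apply unchanged: $W(x)\le W(y)+K_0|x-y|$, and $\partial_{ij}W\le\psi_j$ a.e. in $X^\circ$. Every path to $Z$ is a path to $Z_b$ and $c_\beta\le c$, so $W\le V$. On $\{d\ge b\}$ we have $\psi_1=0$ and $\psi_j=\Delta_j-\beta\ge d/2$ for $j\ge2$.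

**Lemma 10.** Let $d(x)>b$, $\phi(0)=x$, $\phi(T)\in Z_b$, $d(\phi(t))>b$ for $t<T$, and $c_\beta(\phi)\le W(x)+b$. Then
$$\int_0^TS\,dt\le C_1:=\frac{8\rho_0}a+8,\qquad m(\phi)\le2C_1+1.$$
Such a path exists: take a path from $x$ to $Z_b$ with $c_\beta\le W(x)+b$ and cut it when it first hits $Z_b$.

**Proof.** *The remaining cost is small when $d$ is small.* For $0\le t\le T$ we have $W(x)\le c_\beta(\phi|_{[0,t]})+W(\phi(t))$. Subtracting from $c_\beta(\phi)\le W(x)+b$ and using $W\le V$ and Lemma 9,
$$c_\beta(\phi|_{[t,T]})\le W(\phi(t))+b\le\frac{d(\phi(t))^2}a+b .$$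

*Dyadic levels of $d$.* Let $\rho_k=2^{-k}\rho_0$, $\tau_k=\inf\{t:d(\phi(t))\le\rho_k\}$ (so $\tau_0=0$), and let $N$ be the largest $k$ with $\rho_k\ge b$. For $k\le N$, $\tau_k\le T$ and $d(\phi(\tau_k))\le\rho_k$. Consider the interval $[\tau_k,\tau_{k+1}]$ for $k<N$, and $[\tau_N,T]$ for $k=N$. Except possibly at endpoints, $d\ge\rho_{k+1}$ on it (for $k=N$ since $d\ge b>\rho_{N+1}$), and $d\ge b$. So $\psi_j\ge d/2\ge\rho_k/4$ for $j\ge2$, and on this interval
$$\int S\,dt\le\frac4{\rho_k}\Big(\frac{\rho_k^2}a+b\Big).$$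
Since $\sum_{k\le N}\rho_k\le2\rho_0$ and $\sum_{k\le N}1/\rho_k\le2/\rho_N$, summing gives $\int_0^TS\,dt\le8\rho_0/a+8b/\rho_N\le C_1$.

*All the mass.* From $-\dot\phi_1=\sum_{j\ge2}\dot\phi_j\le S$ we get $[\dot\phi_1]_-\le S$. Hence $\int[\dot\phi_1]_+=\phi_1(T)-\phi_1(0)+\int[\dot\phi_1]_-\le1+C_1$, and $m(\phi)=\int([\dot\phi_1]_++S)\,dt\le2C_1+1$. $\square$

## 9. The rate from above: $V^\eta\le V+C\eta\log(1/\eta)$

We repeat Section 6 with one path of bounded mass, pushed in by $s=\eta$.

Let $\eta<\min(\rho_0,\frac12)$ and $x\in D$. Use Lemma 10 with $b=\eta$ and $\beta=0$, so that $c_\beta=c$. If $d(x)>\eta$, take the path of Lemma 10; it costs at most $W(x)+\eta\le V(x)+\eta$ and ends where $d=\eta$. Append the segment of Lemma 9. If $0<d(x)\le\eta$, use only the segment of Lemma 9. In either case there is a path $\hat\phi$ from $x$ to $Z$ with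
$$c(\hat\phi)\le V(x)+\eta+\frac{\eta^2}a,\qquad m(\hat\phi)\le M:=2C_1+2 .$$
The $\Upsilon_j$ are Lipschitz, with constant $K_1$ say. By (8) at both endpoints and (9), with $s=\eta$ and $\varepsilon_\eta=\eta\log n$, every $f\in\mathcal F_\eta$ satisfies
$$f(x)\le V(x)+\eta+\frac{\eta^2}a+K_1\eta M+\eta\Big(\log n+\log\frac n\eta\Big)M+2\omega_\eta(\eta).$$
Here $\omega_\eta(\eta)=\eta[K_0+\eta\log n+\eta\log\frac n\eta+2\eta\log2]\le C\eta$. As $\log(1/\eta)\ge\log2$, the right side is at most $V(x)+C\eta\log(1/\eta)$. On $Z$, $f=V=0$. This proves the upper bound in Theorem 4.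

## 10. The rate from below: a logarithmic tilt

**Choosing the tilt.** Write $q=1-x_1$, and suppose that in (6) the slopes satisfy $\eta l\le p_j\le\Delta_j-\eta l$. Then the factors are at most $1-q+qe^{-l}$ and $1+(n-1)e^{-l}$. To get a product $\le1$ we need $e^{-l}$ of order $q$. This suggests $l=\log(n/q)$: a tilt that depends on the distance from $e_1$, with an integrable singularity, so that its total height is $O(\eta)$. The running cost must then be lowered by $2\eta l$ to make room, and we must show that this lowers the value by only $O(\eta)$. The crude bound $2\eta l\le2\eta\log(n/\eta)$ times the mass in Lemma 10 would give $O(\eta\log(1/\eta))$. To do better we show that near-optimal paths move little mass near $e_1$.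

**Definitions.** Since $d(e_1)>0$, pick $d_0>0$ and $r_0\in(0,1)$ with $d\ge d_0$ whenever $1-x_1\le r_0$. Put
$$l(x)=\log\frac n{\max(1-x_1,\eta)},\quad\beta=2\eta l,\quad b=4\eta\log\frac n{r_0},\quad\theta(y)=\int_0^y\log\frac n{\max(1-t,\eta)}\,dt,\quad\bar\theta=\theta(1).$$
Then $\theta'(x_1)=l(x)$ and $\bar\theta\le\int_0^1\log\frac n{1-t}\,dt=1+\log n$. Let $\eta$ be so small that $\eta\le r_0$, $\eta\le\frac12$, $2\eta\log\frac n\eta\le\frac{d_0}2$, $b<\min(d_0,\rho_0)$ and $\eta\log\frac n\eta\le1$.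

The requirement $\beta\le d/2$ on $\{d\ge b\}$ holds. If $1-x_1\ge r_0$, then $\beta\le2\eta\log\frac n{r_0}=\frac b2\le\frac d2$. If $1-x_1<r_0$, then $\beta\le2\eta\log\frac n\eta\le\frac{d_0}2\le\frac d2$. Let $W$ be the corresponding value function of Section 8.

**$W$ is largest at $e_1$.** On $Z_b$, $W=0$. If $d(x)>b$, then the segment from $x$ to $e_1$ stays in $\{d>b\}$, because $d$ is concave and $d(e_1)\ge d_0>b$. Only coordinate 1 increases and $\psi_1=0$ there, so it is free, and $W(x)\le W(e_1)$.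

**Step (i): $V\le W+C\eta$.** This step shows that the modification costs only $O(\eta)$. On $Z_b$ we have $W=0$ and, by Lemma 9, $V\le b^2/a$ (or $V=0$ on $Z$). Let $d(x)>b$ and take $\phi$ from Lemma 10.

*Little mass is moved near $e_1$.* Let $r_k=2^{-k}r_0$, for those $k\ge0$ with $r_k>\eta$. If $\{t:1-\phi_1(t)<r_k\}$ is nonempty, let $t_k$ be the largest time in its closure and $y=\phi(t_k)$, so $1-y_1\le r_k$. Since $W(y)\le c_\beta(\phi|_{[t_k,T]})$ and $c_\beta(\phi)\le W(x)+b$,
$$c_\beta(\phi|_{[0,t_k]})\le W(x)+b-W(y)\le W(e_1)-W(y)+b\le K_0r_k+b .$$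
In words: $e_1$ is the worst place, so a near-optimal path cannot pay much before it leaves the neighborhood of $e_1$ for the last time. Where $1-\phi_1<r_k$ we have $d\ge d_0>b$, hence $\psi_j\ge d/2\ge d_0/2$ for $j\ge2$. All such times are at most $t_k$. Therefore
$$\int_0^TS\,1_{\{1-\phi_1<r_k\}}\,dt\le\frac2{d_0}(K_0r_k+b), \tag{12}$$
and this is trivial if the set is empty.

*Layering $l$.* We claim
$$l(x)\le\log\frac n{r_0}+\log2\sum_{k\ge0:\,r_k>\eta}1_{\{1-x_1<r_k\}}. \tag{13}$$
If $\max(1-x_1,\eta)\ge r_0$ this is clear. Otherwise $r_{k+1}\le\max(1-x_1,\eta)<r_k$ for some $k\ge0$. Then $\log\frac{r_0}{\max(1-x_1,\eta)}\le(k+1)\log2$, and the $k+1$ indicators with index $0,\dots,k$ appear in the sum and equal 1.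

*Summing.* The sum in (13) has at most $\log_2(r_0/\eta)+1$ terms, and $\sum_kr_k\le2r_0$. By (12), (13) and Lemma 10,
$$\int_0^Tl(\phi)S\,dt\le C_1\log\frac n{r_0}+\frac{2\log2}{d_0}\Big(2K_0r_0+b\big(\log_2\tfrac{r_0}\eta+1\big)\Big)\le C_2 ,$$
because $b=O(\eta)$ and $\eta\log\frac1\eta$ is bounded. Along $\phi$ we have $d\ge b$, so $\Upsilon_1=0$ and $\Upsilon_j=\psi_j+\beta$ for $j\ge2$. Hence
$$V(x)\le c(\phi)+V(\phi(T))\le c_\beta(\phi)+2\eta\int_0^Tl(\phi)S\,dt+\frac{b^2}a\le W(x)+b+2C_2\eta+\frac{b^2}a ,$$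
which is at most $W(x)+C\eta$.

**Step (ii): an admissible function near $W$.** As in Section 7 we tilt and cut. Let
$$U_0(x)=W(x)+\eta\theta(x_1)-\eta\bar\theta,\qquad m=(W(e_1)-(K_0+1)\eta)^+,\qquad U=\min\{U_0^+,m\}.$$
$U$ is Lipschitz. On $Z_b\supset Z$ we have $W=0$ and $\theta\le\bar\theta$, so $U_0\le0$ and $U=0$.

*The cut keeps us away from $e_1$.* If $1-x_1<\eta$, then $W(x)\ge W(e_1)-K_0\eta$ and
$$\eta(\theta(x_1)-\bar\theta)=-\eta(1-x_1)\log\frac n\eta\ge-\eta\cdot\eta\log\frac n\eta\ge-\eta ,$$
so $U_0(x)\ge W(e_1)-(K_0+1)\eta$.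

*Where $DU$ can be nonzero.* As in Section 7, at a.e. $x$ either $DU=0$, where $H^\eta(x,0)=0$, or $0<U_0<m$ and $DU=DU_0$. In the latter case $m=W(e_1)-(K_0+1)\eta$, so $1-x_1\ge\eta$ by what was just shown. Moreover $W(x)\ge U_0(x)>0$, so $d(x)>b$. There $\psi_1=0$ and $\psi_j=\Delta_j-2\eta l$ for $j\ge2$, so $\partial_{j1}W\le0$ and $\partial_{1j}W\le\psi_j$ give $0\le\partial_{1j}W\le\Delta_j-2\eta l$. Since $\partial_{1j}$ of $\eta\theta(x_1)$ is $\eta l$,
$$p_j=\partial_{1j}U_0=\partial_{1j}W+\eta l\in[\eta l,\ \Delta_j-\eta l]\qquad(j\ge2).$$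

*The product.* Put $q=1-x_1\ge\eta$, so $e^{-l}=q/n$. With $\sigma_j\le e^{-\Delta_j/\eta}$ for $j\ge2$ and $\sigma_1\le1$, the product in (6) is at most
$$\Big(1-q+\frac{q^2}n\Big)\Big(1+\frac{(n-1)q}n\Big)=1+\frac q{n^2}\big[-n-n(n-2)q+(n-1)q^2\big]\le1 ,$$
because $n\ge2$ and $(n-1)q^2\le n-1<n$. So $U\in\mathcal F_\eta^L$.

**The end of the proof of Theorem 4.** Since $\theta\ge0$ and $W\le W(e_1)$, Step (i) gives
$$V^\eta\ge U\ge\min\{W-\eta\bar\theta,\ W(e_1)-(K_0+1)\eta\}\ge W-C\eta\ge V-C\eta$$
on $X$. Together with Section 9 this proves Theorem 4. $\blacksquare$
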